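\title{Generic Projections Preserve the Generic Euclidean Distance Degree of Affine Varieties}

\begin{abstract}
The generic Euclidean distance degree of a variety $X\subseteq\mathbb C^n$ of dimension $d$ is the number of critical points of a generic quadratic distance function on the smooth locus of $X$. We prove that it is unchanged by projection along a generic linear subspace of dimension $k<n-d$, for every variety $X$, conical or not, irreducible or not. This confirms a conjecture from the work of Marchetti, Connelly, Breiding and Kohn. The proof writes the degree as a sum of affine polar degrees, which are intersection numbers on the conormal variety, and shows that the projection preserves each of them. For $k\ge n-d$ the equality holds only for affine subspaces, and for an arbitrary linear projection we prove an inequality involving the image and the generic fiber.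
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $X\subseteq\mathbb R^n$ be a real algebraic variety and $u\in\mathbb R^n$. A point of $X$ nearest to $u$, if it is a smooth point, is a critical point of the squared distance to $u$. The number of complex critical points for generic $u$, the \emph{Euclidean distance degree}, measures the algebraic complexity of the nearest point problem. It depends on the position of $X$ relative to the metric. To remove this dependence one lets the quadratic form vary as well.

Let $V$ be a complex vector space of dimension $n$ with dual $V^*$, and let $\mathrm{Sym}(V)$ be the space of symmetric linear maps $Q:V\to V^*$, that is, of quadratic forms on $V$. For $(Q,u)\in\mathrm{Sym}(V)\times V$ put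
\[
f_{Q,u}(x)=\langle Q(x-u),\,x-u\rangle ,
\]
a function on $V$ whose differential at $x$ is the covector $2Q(x-u)$. Let $X\subseteq V$ be a nonempty closed subvariety, not necessarily irreducible, and $X_{\mathrm{reg}}$ its set of smooth points, of whatever local dimension. A point $x\in X_{\mathrm{reg}}$ is \emph{critical} for $(Q,u)$ if $Q(x-u)$ vanishes on $T_xX$. The \emph{generic Euclidean distance degree} $\mathrm{gEDD}(X)$ is the number of critical points for generic $(Q,u)$; Lemma~\ref{lem:crit} shows that this number is well defined. Throughout, \emph{generic} means outside a proper Zariski closed subset of the parameter space. For a real variety, $\mathrm{gEDD}$ is that of its Zariski closure in $\mathbb C^n$. A nondegenerate $Q$ can be written $A^{T}A$, and then $f_{Q,u}(x)$ is the standard quadratic form evaluated at $Ax-Au$; so $\mathrm{gEDD}(X)$ is the Euclidean distance degree of $X$ after a generic linear change of coordinates.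

How does this number behave under linear projection? A generic projection of a $d$-dimensional variety to a space of dimension greater than $d$ is birational onto its image and preserves the degree, so one may hope that it preserves $\mathrm{gEDD}$. For affine cones, that is, zero sets of homogeneous polynomials, this is a result of Draisma et al.\ \cite[Cor.~6.1]{Draisma}. The following conjecture, taken from \cite{MCBK}, drops the homogeneity.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $X\subseteq\mathbb R^n$ be a real algebraic variety of dimension $d$, let $K\subseteq\mathbb R^n$ be a generic linear subspace of dimension $k<n-d$, let $\pi:\mathbb R^n\to K^\perp$ be the orthogonal projection, and let $Y$ be the Zariski closure of $\pi(X)$. Then $\mathrm{gEDD}(Y)=\mathrm{gEDD}(X)$.}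
\medskip

One inequality is to be expected on general grounds. A distance function on the target, composed with $\pi$, is a quadratic function on the source whose quadratic part is degenerate, with kernel $K$. A small perturbation makes it nondegenerate, and nondegenerate critical points survive; this suggests $\mathrm{gEDD}(Y)\le\mathrm{gEDD}(X)$. Equality means that, as the perturbation is switched off, no critical point escapes to infinity, runs into the singular locus, or collides with another. This requires control of $X$ and of its tangent spaces at the boundary, and the conormal variety provides it.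

For a subspace $U\subseteq V$ let $U^0\subseteq V^*$ be its annihilator. Embed $V$ in $\mathbb P^n=\mathbb P(\mathbb C\oplus V)$ by $x\mapsto[1:x]$; the hyperplane at infinity is $\mathbb P(V)=\{x_0=0\}$, and $\overline X$ denotes the closure of $X$ in $\mathbb P^n$.

\begin{definition}\label{def:mu}
Let $X\subsetneq V$ be irreducible. Put
\[
C_X=\{(x,[\xi])\in X_{\mathrm{reg}}\times\mathbb P(V^*):\ \xi\in (T_xX)^0\},\qquad W_X=\overline{C_X}\subseteq\mathbb P^n\times\mathbb P(V^*).
\]
The variety $W_X$ has dimension $n-1$. With $H$ and $h$ the hyperplane classes of the two factors, the \emph{affine polar degrees} of $X$ are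
\[
\mu_i(X)=\int_{W_X}H^ih^{\,n-1-i}\qquad(0\le i\le n-1).
\]
If $X\subsetneq V$ has irreducible components $X_j$, put $\mu_i(X)=\sum_j\mu_i(X_j)$.
\end{definition}

\begin{theorem}\label{thm:sum}
If $X\subsetneq V$ has irreducible components $X_j$, then
\[
\mathrm{gEDD}(X)=\sum_j\mathrm{gEDD}(X_j)=\sum_{i}\mu_i(X).
\]
\end{theorem}

For a curve, Lemma~\ref{lem:mu} will show that only two polar degrees can be nonzero: $\mu_1$ is the degree, and $\mu_0$ is the number of critical points of a generic linear form. For the unit circle $(\mu_0,\mu_1)=(2,2)$, so $\mathrm{gEDD}=4$, whereas the Euclidean distance degree is $2$, the critical points lying on the line through $u$ and the center. For the parabola $\{(t,t^2)\}$ we get $(\mu_0,\mu_1)=(1,2)$ and $\mathrm{gEDD}=3$. The two projective closures are projectively equivalent, so $\mathrm{gEDD}(X)$ is not determined by $\overline X$, or by the cone over it, up to linear isomorphism: the position of the hyperplane at infinity matters.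

\begin{theorem}\label{thm:main}
Let $X\subseteq V$ have dimension $d$, let $0\le k<n-d$, let $K\in\mathrm{Gr}(k,V)$ be generic, let $\pi:V\to V/K$ be the quotient map, and let $Y$ be the closure of $\pi(X)$. Then $\mu_i(Y)=\mu_i(X)$ for all $0\le i\le d$. Consequently $\mathrm{gEDD}(Y)=\mathrm{gEDD}(X)$.
\end{theorem}

Section~\ref{sec:real} shows that this proves the conjecture. The range of $k$ is sharp.

\begin{theorem}\label{thm:sharp}
Let $X\subseteq V$ have dimension $d$, let $n-d\le k\le n$, and let $K$, $\pi$, $Y$ be as above with $K\in\mathrm{Gr}(k,V)$ generic. Then $Y=V/K$ and $\mathrm{gEDD}(Y)=1$. In this case $\mathrm{gEDD}(Y)=\mathrm{gEDD}(X)$ if and only if $X$ is an affine-linear subspace.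
\end{theorem}

The perturbation argument sketched above works for every linear projection.

\begin{theorem}\label{thm:ineq}
Let $X\subseteq V$ be irreducible, let $\pi:V\to V'$ be any surjective linear map, let $Y$ be the closure of $\pi(X)$, and let $F=X\cap\pi^{-1}(y)$ for generic $y\in Y$. Then
\[
\mathrm{gEDD}(Y)\cdot\mathrm{gEDD}(F)\le\mathrm{gEDD}(X).
\]
In particular $\mathrm{gEDD}(Y)\le\mathrm{gEDD}(X)$ always, and $m\cdot\mathrm{gEDD}(Y)\le\mathrm{gEDD}(X)$ if $X\to Y$ is generically finite of degree $m$.
\end{theorem}

For a generic kernel of dimension $k<n-d$ the fiber $F$ is one point (Lemma~\ref{lem:birational}), and the inequality is an equality by Theorem~\ref{thm:main}. It can be strict, as the twisted cubic shows in Section~\ref{sec:cubic}, where the idea of the proof of Theorem~\ref{thm:main} is also worked out by hand.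

\section{Conventions and tools}\label{sec:tools}

\subsection{From real to complex}\label{sec:real}

Let $X\subseteq\mathbb R^n$ be a real variety with Zariski closure $X_{\mathbb C}\subseteq V=\mathbb C^n$, of the same dimension $d$, and let $K\subseteq\mathbb R^n$ be a subspace. Since $\mathbb C^n=K_{\mathbb C}\oplus(K^\perp)_{\mathbb C}$, the orthogonal projection complexifies to the quotient map $V\to V/K_{\mathbb C}$, once $(K^\perp)_{\mathbb C}$ is identified with $V/K_{\mathbb C}$. This identification is harmless, because $\mathrm{gEDD}$ depends only on the affine-linear structure of the ambient space. As $X$ is Zariski dense in $X_{\mathbb C}$, the sets $\pi(X)$ and $\pi(X_{\mathbb C})$ have the same complex Zariski closure, and this is the complexification of $Y$. Finally $\mathrm{Gr}(k,\mathbb R^n)$ is Zariski dense in $\mathrm{Gr}(k,\mathbb C^n)$, so a nonempty Zariski open subset of the latter contains the generic real $K$. Hence Theorem~\ref{thm:main} implies the conjecture, and from now on everything is complex. We identify $(V/K)^*$ with $K^0$.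

\subsection{Standard facts}

Varieties are reduced and quasi-projective over $\mathbb C$; a set of negative dimension is empty.

\begin{enumerate}
\item[(F1)] \emph{Fibers.} Let $\varphi:A\to B$ be a morphism. If all fibers have dimension at most $a$, then $\dim A\le\dim B+a$. If $B$ is irreducible, the generic fiber has dimension at most $\dim A-\dim B$, and the number of points of $\varphi^{-1}(b)$, finite or infinite, is constant on a dense open subset of $B$. If moreover $A$ is irreducible and $\varphi$ is dominant, the generic fiber is nonempty of pure dimension $\dim A-\dim B$; when this is $0$, it consists of $\deg\varphi$ points.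
\item[(F2)] \emph{Generic smoothness.} If $\varphi:A\to B$ is a morphism of smooth varieties, there is a dense open $B'\subseteq B$ such that $d\varphi$ is surjective at every point of $\varphi^{-1}(B')$.
\item[(F3)] \emph{Kleiman's transversality theorem.} Let a connected algebraic group $G$ act transitively on a variety $P$, let $\varphi:A\to P$ be a morphism and $B\subseteq P$ a subvariety, with $A,B$ irreducible. For generic $g\in G$ the preimage $\varphi^{-1}(gB)$ is empty or of pure dimension $\dim A+\dim B-\dim P$, and it is smooth as a scheme if $A$ and $B$ are smooth. We use this for (products of) projective spaces and linear subspaces $B$, whose generic translates are the generic linear subspaces. In particular, a closed set $S\subseteq\mathbb P(V)$ with $\dim S+(k-1)<n-1$ is disjoint from $\mathbb P(K)$ for generic $K\in\mathrm{Gr}(k,V)$.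
\item[(F4)] \emph{Zeros of sections} \cite[Prop.~14.1]{Fulton}. Let $W$ be an irreducible projective variety of dimension $m$ and $s$ a section of a vector bundle $\mathcal E$ of rank $r$ on $W$. Every irreducible component of the zero set has dimension at least $m-r$. Call $s$ \emph{transverse} at a zero $w$ if $W$ is smooth at $w$ and the $r$ local components of $s$ have independent differentials there. If the components $Z_1,\dots,Z_a$ of the zero set all have dimension $m-r$ and each contains a point at which $s$ is transverse, then $c_r(\mathcal E)\cap[W]=\sum_j[Z_j]$ in the Chow group of $W$.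
\item[(F5)] \emph{Projection formula.} If $q:W\to W'$ is a surjective birational morphism of irreducible projective varieties and $\alpha$ is a polynomial in Chern classes of bundles on $W'$, then $\int_Wq^*\alpha=\int_{W'}\alpha$.
\end{enumerate}

The parameter spaces of quadratic forms carry no group action to which (F3) would apply. The following substitute serves twice.

\begin{lemma}\label{lem:param}
Let $M$ and $P$ be smooth irreducible varieties, $\mathcal E$ a vector bundle on $M$ of rank $\dim M$, and $s$ a section of the pullback of $\mathcal E$ to $M\times P$. Suppose that at every zero $(m,p)$ of $s$ the map $P\to\mathcal E_m$, $p'\mapsto s(m,p')$, has surjective differential at $p$. Then for generic $p$ the section $s_p=s(\cdot,p)$ has finitely many zeros and is transverse at each of them.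
\end{lemma}

\begin{proof}
By the Jacobian criterion the zero scheme $\Sigma\subseteq M\times P$ is empty or smooth of pure dimension $\dim P$, with tangent space $\ker ds$. By (F2), over a dense open $P'\subseteq P$ the differential of $\Sigma\to P$ is surjective, hence bijective. Its kernel at $(m,p)$ is the kernel of $ds_p:T_mM\to\mathcal E_m$. So $ds_p$ is bijective at each zero, the zeros are isolated, and being an algebraic set they are finite in number.
\end{proof}

\subsection{Critical points of generic distance functions}

Write $\mathcal P=\mathrm{Sym}(V)\times V$ and let $\mathcal P^\circ\subseteq\mathcal P$ be the open set where $Q$ is invertible. A critical point of a function $f$ on a complex manifold is \emph{nondegenerate} if the Hessian in local coordinates is invertible; equivalently, the section $df$ of the cotangent bundle is transverse there.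

\begin{lemma}\label{lem:crit}
Let $X\subseteq V$ be a closed subvariety with irreducible components $X_j$.
\begin{enumerate}
\item[(a)] For generic $(Q,u)$ the critical points of $f_{Q,u}$ on $X_{\mathrm{reg}}$ are nondegenerate, and their number is a finite constant $\mathrm{gEDD}(X)$.
\item[(b)] If $Z\subseteq X$ is closed and contains no $X_j$, then for generic $(Q,u)$ no critical point lies in $Z$.
\item[(c)] $\mathrm{gEDD}(X)=\sum_j\mathrm{gEDD}(X_j)$.
\item[(d)] For every $(Q_0,u_0)\in\mathcal P$, the function $f_{Q_0,u_0}$ has at most $\mathrm{gEDD}(X)$ nondegenerate critical points on $X_{\mathrm{reg}}$.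
\end{enumerate}
\end{lemma}

\begin{proof}
A smooth point lies on only one component, so $X_{\mathrm{reg}}$ is the disjoint union of the sets $U_j=(X_j)_{\mathrm{reg}}\setminus\bigcup_{l\ne j}X_l$, each open and dense in $X_j$. Let $d_j=\dim X_j$.

(a) Apply Lemma~\ref{lem:param} on $U_j\times\mathcal P^\circ$ to the section $2Q(x-u)|_{T_xX}$ of the cotangent bundle. Its derivative in $u$ is $v\mapsto-2Qv|_{T_xX}$, which is surjective because $Q$ is invertible and restriction $V^*\to(T_xX)^*$ is surjective. The number of zeros is generically constant by (F1).

(b) For $x\in U_j$ and $Q$ invertible, the $u$ that make $x$ critical form the affine subspace $x-Q^{-1}((T_xX)^0)$ of dimension $n-d_j$. So the triples $(x,Q,u)$ with $x\in U_j\cap Z$ critical form a variety of dimension at most $(d_j-1)+\dim\mathrm{Sym}(V)+(n-d_j)<\dim\mathcal P$, which does not dominate $\mathcal P$.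

(c) By (b) for $X_j$ and $Z=X_j\cap\bigcup_{l\ne j}X_l$, all critical points on $(X_j)_{\mathrm{reg}}$ lie in $U_j$.

(d) By the implicit function theorem, finitely many nondegenerate critical points for $(Q_0,u_0)$ persist, in disjoint neighborhoods, for all nearby $(Q,u)$, and generic parameters are dense in the Euclidean topology.
\end{proof}

\section{Affine polar degrees as numbers of points}\label{sec:polar}

\begin{lemma}\label{lem:mu}
Let $X\subsetneq V$ be irreducible of dimension $d$.
\begin{enumerate}
\item[(a)] $C_X$ is smooth, irreducible of dimension $n-1$, and open in $W_X$.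
\item[(b)] $\mu_i(X)$ is the number of points of $C_X\cap(L\times M)$, for a generic pair of an affine subspace $L\subseteq V$ of codimension $i$ and a linear subspace $M\subseteq\mathbb P(V^*)$ of codimension $n-1-i$.
\item[(c)] $\mu_i(X)\ge0$ for all $i$, $\mu_i(X)=0$ for $i>d$, and $\mu_d(X)=\deg X$. Moreover $\mu_0(X)$ is the number of critical points of a generic linear form on $X_{\mathrm{reg}}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The spaces $(T_xX)^0$ form a vector bundle of rank $n-d\ge1$ over $X_{\mathrm{reg}}$, and $C_X$ is its projectivization, of dimension $d+(n-d-1)$. It is closed in $X_{\mathrm{reg}}\times\mathbb P(V^*)$, so it equals $W_X\cap(X_{\mathrm{reg}}\times\mathbb P(V^*))$, which is open in $W_X$.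

(b) The intersection $W_X\cap(\overline L\times M)$ is the zero scheme of a section of $\mathcal O(1,0)^{\oplus i}\oplus\mathcal O(0,1)^{\oplus(n-1-i)}$, whose top Chern class is $H^ih^{n-1-i}$. By (F3) for $GL_{n+1}\times GL_n$, it misses $W_X\setminus C_X$, which has dimension at most $n-2$, and consists of reduced points of $C_X$. Now apply (F4).

(c) Nonnegativity follows from (b). For $i>d$ a generic $L$ misses $X$. For $i=d$, a generic $L$ meets $\overline X$ in $\deg X$ points, all in $X_{\mathrm{reg}}$ because $\overline X\setminus X_{\mathrm{reg}}$ has dimension less than $d$; for such an $L$, a generic $M$ of codimension $n-d-1$ meets the fiber $\mathbb P^{n-d-1}$ of $C_X$ over each of these points exactly once. For $i=0$ we have $L=V$ and $M=\{[\xi]\}$, and $(x,[\xi])\in C_X$ says that $x$ is a critical point of $\xi$.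
\end{proof}

\section{The twisted cubic}\label{sec:cubic}

The smallest case of the conjecture with $k\ge1$ and $d\ge1$ is a space curve projected to a plane. Let $X\subseteq\mathbb C^3$ be the image of $\gamma(t)=(t,t^2,t^3)$, an isomorphism $\mathbb C\to X$. For generic $(Q,u)$ the polynomial $f_{Q,u}(\gamma(t))$ has degree $6$, and the roots of its derivative are simple by Lemma~\ref{lem:crit}(a). So $\mathrm{gEDD}(X)=5$. The polar degrees are read off from the polynomial $\xi(\gamma(t))=\xi_1t+\xi_2t^2+\xi_3t^3$: it takes a generic value $\mu_1=3$ times and has $\mu_0=2$ critical points, in agreement with Theorem~\ref{thm:sum}.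

\paragraph{A generic kernel.} Let $K$ be spanned by $(\kappa_1,\kappa_2,1)$ with $\kappa_1\ne0$ and $4\kappa_1\ne3\kappa_2^2$. In the coordinates $x_1-\kappa_1x_3$, $x_2-\kappa_2x_3$ on $V/K$, the curve $Y$ is parametrized by
\[
c(t)=\pi(\gamma(t))=(t-\kappa_1t^3,\ t^2-\kappa_2t^3).
\]
We have $\gamma(s)-\gamma(t)=(s-t)\,w(s,t)$ with $w(s,t)=(1,\,s+t,\,s^2+st+t^2)$, and $w(t,t)=\gamma'(t)$. The condition $w(s,t)\in K$ reads $s+t=\kappa_2/\kappa_1$ and $s^2+st+t^2=1/\kappa_1$. It determines one unordered pair $\{s_0,t_0\}$, with $(s_0-t_0)^2=(4\kappa_1-3\kappa_2^2)/\kappa_1^2\ne0$. Hence $c'$ vanishes nowhere, and $c$ is injective except that $c(s_0)=c(t_0)$. In particular $c$ is an isomorphism over a dense open $Y^\circ\subseteq Y_{\mathrm{reg}}$. For generic $(Q',u')$ on $V/K$ the polynomial $f_{Q',u'}(c(t))$ has degree $6$. At each of the finitely many $t$ with $c(t)\notin Y^\circ$ its derivative $2\langle Q'(c(t)-u'),c'(t)\rangle$ is nonzero for generic $u'$, since $c'(t)\neq0$. By Lemma~\ref{lem:crit}(a),(b), $\mathrm{gEDD}(Y)=5$.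

The polar degrees explain the coincidence. A linear form on $V/K$ is a covector $\xi\in K^0$, and $\xi(c(t))$ is the same polynomial $\xi(\gamma(t))$ as before. A generic covector in the annihilator of a generic $K$ is a generic covector, so $(\mu_0,\mu_1)(Y)=(2,3)$ again. In geometric terms: \emph{the conormal variety of $Y$ is the part of the conormal variety of $X$ where $\xi\in K^0$.} This is the idea of the proof of Theorem~\ref{thm:main}.

\paragraph{Two special kernels.} For $K=\mathbb Ce_3$ the image is the parabola $\{(t,t^2)\}$, the objective has degree $4$, and $\mathrm{gEDD}(Y)=3<5$, although $X\to Y$ is an isomorphism. This shows that the inequality of Theorem~\ref{thm:ineq} can be strict. For $K=\mathbb Ce_1$ the image is the cuspidal cubic $c(t)=(t^2,t^3)$, with $Y_{\mathrm{reg}}=c(\mathbb C\setminus\{0\})$. The derivative of the objective is $2t\,\langle Q'(c(t)-u'),(2,3t)\rangle$, and the last factor has degree $4$ and does not vanish at $t=0$ for generic $(Q',u')$. So $\mathrm{gEDD}(Y)=4$; here $\mu_1=3$, but $\xi_2t^2+\xi_3t^3$ has only $\mu_0=1$ critical point with $t\ne0$. Remark~\ref{rem:fail} locates these two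 failures in the general proof.

\section{The generic Euclidean distance degree as a sum of polar degrees}\label{sec:sum}

We prove Theorem~\ref{thm:sum}. By Lemma~\ref{lem:crit}(c) we may assume that $X$ is irreducible. A point $x$ is critical when the covector $Q(x-u)$ is conormal to $X$ at $x$. On $C_X$, which records a conormal direction $[\xi]$ along with $x$, this becomes the condition $Q(x-u)\in\mathbb C\xi$: exactly $n-1$ equations on a variety of dimension $n-1$. We realize them as a section of a bundle on the projective variety $W_X$, so that (F4) counts the solutions.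

Let $\mathcal Q=V^*/\mathcal O(-1)$ be the quotient bundle on $\mathbb P(V^*)$, of rank $n-1$, with fiber $V^*/\mathbb C\xi$ at $[\xi]$. On $\mathbb P^n\times\mathbb P(V^*)$ put $\mathcal E=\mathcal O(1,0)\otimes\mathcal Q$. Since $Q(x-x_0u)$ is linear in $(x_0,x)$, the formula
\[
s_{Q,u}([x_0:x],[\xi])=Q(x-x_0u)\bmod\xi
\]
defines a section of $\mathcal E$. The Whitney formula gives $c(\mathcal Q)=(1-h)^{-1}$, so $c_j(\mathcal Q)=h^j$, and the formula $c_r(\mathcal L\otimes\mathcal Q)=\sum_jc_j(\mathcal Q)\,c_1(\mathcal L)^{r-j}$ for a line bundle $\mathcal L$ and $r=\operatorname{rank}\mathcal Q$ yields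
\begin{equation}\label{eq:chern}
\int_{W_X}c_{n-1}(\mathcal E)=\sum_{i=0}^{n-1}\int_{W_X}H^ih^{n-1-i}=\sum_i\mu_i(X).
\end{equation}
It remains to show that for generic $(Q,u)$ the zeros of $s_{Q,u}$ on $W_X$ are transverse and are exactly the critical points. The key is that for $0\ne z\in V$ the linear map
\begin{equation}\label{eq:eval}
\mathrm{Sym}(V)\to V^*,\qquad Q\mapsto Qz
\end{equation}
is surjective: in a basis starting with $z$, the covector $Qz$ is the first column of a symmetric matrix, and that column is arbitrary.

\paragraph{No zeros on the boundary.} Let $B=W_X\setminus C_X$, closed of dimension at most $n-2$; it contains all points over $X_{\mathrm{sing}}$ and all points at infinity. Fix $b=([x_0:x],[\xi])\in B$ and let $\mathcal P_b=\{(Q,u):s_{Q,u}(b)=0\}$. If $x_0=0$, then $x\ne0$ and the condition is $Qx\in\mathbb C\xi$, of codimension $n-1$ by \eqref{eq:eval}. If $x_0=1$, then for each $u\ne x$ the condition $Q(x-u)\in\mathbb C\xi$ has codimension $n-1$ in $Q$, while the locus $u=x$ has codimension $n$ in $\mathcal P$. In both cases $\dim\mathcal P_b\le\dim\mathcal P-(n-1)$. By (F1) the variety of all $(b,Q,u)$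 with $s_{Q,u}(b)=0$ has dimension at most $(n-2)+\dim\mathcal P-(n-1)<\dim\mathcal P$, so for generic $(Q,u)$ there is no zero on $B$.

\paragraph{Transverse zeros on $C_X$.} Let $\mathcal P'=\{(Q,u)\in\mathcal P^\circ:u\notin X\}$, dense and open because $X\ne V$. On $C_X\times\mathcal P'$ we have $x\ne u$, so the derivative of $s$ in the direction of $Q$, namely $\dot Q\mapsto\dot Q(x-u)\bmod\xi$, is surjective onto $V^*/\mathbb C\xi$ by \eqref{eq:eval}. By Lemma~\ref{lem:param}, for generic $(Q,u)$ the zeros on $C_X$ are finite in number and transverse. By (F4) and \eqref{eq:chern} there are $\sum_i\mu_i(X)$ of them.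

\paragraph{Zeros are critical points.} For $(Q,u)\in\mathcal P'$ and $x\in X$ the covector $Q(x-u)$ is nonzero. So $(x,[\xi])\in C_X$ is a zero if and only if $[\xi]=[Q(x-u)]$, and $(x,[Q(x-u)])$ lies in $C_X$ if and only if $x$ is critical. Thus $(x,[\xi])\mapsto x$ is a bijection from zeros to critical points, and Theorem~\ref{thm:sum} is proved. \qed

\begin{remark}
The genericity of $Q$ is what excludes zeros at infinity, where $s_{Q,u}$ does not depend on $u$. For the unit circle the conormal direction at $x$ is $[x_1:x_2]$, so $W_X$ contains $([0:1:\pm i],[1:\pm i])$. For $Q$ the identity matrix both points are zeros of $s_{Q,u}$ for all $u$, which accounts for the drop from $4$ to $2$.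
\end{remark}

\section{Generic projections preserve the polar degrees}\label{sec:main}

We prove Theorem~\ref{thm:main}. For $k=0$ there is nothing to prove, so let $1\le k<n-d$ and put $N=n-k=\dim V/K$, so that $d\le N-1$. Until the last step $X$ is irreducible.

One might try to compare the counts of Lemma~\ref{lem:mu}(b), as for the twisted cubic. A pair $(L',M)$ computing $\mu_i(Y)$ gives a pair $(\pi^{-1}(L'),M)$ for $X$ with the right codimensions $i$ and $(N-1-i)+k=n-1-i$. But this pair is special in general. Write $M=\mathbb P(U^0)$ with $\dim U=n-1-i$. Both $U$ and the direction space of $\pi^{-1}(L')$, of dimension $n-i$, contain $K$, while for a generic pair these spaces meet in dimension $\max(0,n-2i-1)$, which may be less than $k$. We therefore impose only the condition $\xi\in K^0$ geometrically, and then compare intersection numbers, which do not depend on the choice of subspaces. Three things are needed: that $X$ and $Y$ are birational, that the condition $\xi\in K^0$ cuts out of $W_X$ a single reduced component, and that this component maps to $W_Y$ by a morphism.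

\subsection{The projection is finite and birational}

\begin{lemma}\label{lem:birational}
Fix $p\in X_{\mathrm{reg}}$. For generic $K$ the following hold: $\mathbb P(K)\cap\overline X=\emptyset$; $K\cap T_pX=0$; the map $\pi|_X$ is finite, so $Y=\pi(X)$ is closed of dimension $d$; and there is a dense open $Y^\circ\subseteq Y_{\mathrm{reg}}$ such that $X^\circ=X\cap\pi^{-1}(Y^\circ)$ lies in $X_{\mathrm{reg}}$ and $X^\circ\to Y^\circ$ is an isomorphism.
\end{lemma}

\begin{proof}
The subspace $\mathbb P(K)$ lies in the hyperplane at infinity, where $\overline X\cap\mathbb P(V)$ has dimension at most $d-1$. Since $(d-1)+(k-1)<n-1$, (F3) gives $\mathbb P(K)\cap\overline X=\emptyset$. So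
\[
\overline\pi:\overline X\to\mathbb P(\mathbb C\oplus V/K),\qquad[x_0:x]\mapsto[x_0:\pi(x)],
\]
is a morphism. A fiber is the intersection of $\overline X$ with a linear space $\mathbb P^k\supseteq\mathbb P(K)$; it is projective and contained in the affine space $\mathbb P^k\setminus\mathbb P(K)$, hence finite. A proper morphism with finite fibers is finite. The preimage of $\{x_0\ne0\}$ is $X$, so $\pi|_X:X\to V/K$ is finite.

Let $S_p\subseteq\mathbb P(V)$ be the closure of the set of secant directions $[x-p]$, $x\in X\setminus\{p\}$. It has dimension at most $d$, and $\dim\mathbb P(T_pX)=d-1$. The inequality $d+(k-1)<n-1$ is exactly the hypothesis $k<n-d$, and (F3) shows that $\mathbb P(K)$ misses $S_p\cup\mathbb P(T_pX)$. Thus the scheme-theoretic fiber $X\cap(p+K)$ over $y=\pi(p)$ has the single point $p$, with Zariski tangent space $K\cap T_pX=0$; it is a reduced point. Let $A=\mathcal O_{Y,y}$ with maximal ideal $\mathfrak m$, and let $A'$ be the stalk of $(\pi|_X)_*\mathcal O_X$ at $y$, a finite $A$-module. Then $A'/\mathfrak mA'=\mathbb C$ is generated by $1$, so $A\to A'$ is surjective by Nakayama's lemma. The cokernel of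 $\mathcal O_Y\to(\pi|_X)_*\mathcal O_X$ is coherent, so it vanishes on a neighborhood $Y'$ of $y$, and the map is injective because $X\to Y$ is dominant and $Y$ is reduced. A finite morphism is affine, so $\pi|_X$ is an isomorphism over $Y'$. Take $Y^\circ=Y'\cap Y_{\mathrm{reg}}$.
\end{proof}

For $x\in X^\circ$ we have $T_{\pi(x)}Y=\pi(T_xX)$, whose annihilator in $(V/K)^*=K^0$ is $K^0\cap(T_xX)^0$. Let $C_Y^\circ$ be the part of $C_Y$ over $Y^\circ$ and $D=\{(x,[\xi])\in C_X:x\in X^\circ,\ \xi\in K^0\}$. Then
\begin{equation}\label{eq:iso}
D\longrightarrow C_Y^\circ,\qquad(x,[\xi])\mapsto(\pi(x),[\xi]),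
\end{equation}
is an isomorphism, with inverse induced by the inverse of $X^\circ\to Y^\circ$.

\subsection{The slice of the conormal variety}

Let $W_K=W_X\cap(\mathbb P^n\times\mathbb P(K^0))$. By \eqref{eq:iso} it contains a copy of a dense part of $W_Y$, but it could have further components, over the boundary of $C_X$ or over points where $\pi|_X$ ramifies. These would contribute to the intersection numbers of $W_X$ and not to those of $W_Y$.

\begin{lemma}\label{lem:slice}
For generic $K$, the set $W_K$ is irreducible of dimension $n-1-k$, and $[W_K]=h^k\cap[W_X]$.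
\end{lemma}

\begin{proof}
If $\kappa_1,\dots,\kappa_k$ is a basis of $K$, then $W_K$ is the zero set of the section $\sigma=(\xi(\kappa_1),\dots,\xi(\kappa_k))$ of $\mathcal O(0,1)^{\oplus k}$ on $W_X$. By (F4) every component has dimension at least $n-1-k$. We split $W_K$ into three parts.

\emph{The boundary part} $W_K\setminus C_X$. Since $\dim(W_X\setminus C_X)\le n-2$, (F3) applied to the map to $\mathbb P(V^*)$ bounds its dimension by $n-2-k$.

\emph{The ramified part} $R_K=\{(x,[\xi])\in C_X:\xi\in K^0,\ K\cap T_xX\ne0\}$. Consider the closed set $I\subseteq C_X\times\mathrm{Gr}(k,V)$ of all $((x,[\xi]),K)$ with $K\subseteq\ker\xi$ and $K\cap T_xX\ne0$. Fix $(x,[\xi])\in C_X$. The hyperplane $\ker\xi$ has dimension $n-1$ and contains $T_xX$. Because $k+d\le n-1$, there is room in $\ker\xi$ for a $K$ with $K\cap T_xX=0$, so the fiber of $I$ is a proper closed subset of the irreducible variety $\mathrm{Gr}(k,\ker\xi)$, which has dimension $k(n-1-k)$. Hence $\dim I\le(n-1)+k(n-1-k)-1$. The fiber of $I$ over $K$ is $R_K$, and $\dim\mathrm{Gr}(k,V)=k(n-k)$, so (F1) gives $\dim R_K\le(n-2)+k(n-1-k)-k(n-k)=n-2-k$ for generic $K$.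

\emph{The main part} $G_K=\{(x,[\xi])\in C_X:\xi\in K^0,\ K\cap T_xX=0\}$. The open set $\{x\in X_{\mathrm{reg}}:K\cap T_xX=0\}$ contains the point $p$ of Lemma~\ref{lem:birational}. Over it the spaces $(K+T_xX)^0$ form a vector bundle of rank $n-k-d\ge1$, and $G_K$ is its projectivization. So $G_K$ is nonempty and irreducible of dimension $d+(n-k-d-1)=n-1-k$.

The first two parts are too small to cover a dense subset of any component, so $W_K=\overline{G_K}$. Finally, let $(x,[\xi])\in G_K$, a smooth point of $W_X$. On the fiber $\mathbb P((T_xX)^0)$ of $C_X$ the components of $\sigma$ are the linear forms given by the images of the $\kappa_j$ in $V/T_xX=((T_xX)^0)^*$. These are independent because $K\cap T_xX=0$, so $\sigma$ is transverse at $(x,[\xi])$. Now (F4) gives $[W_K]=c_k(\mathcal O(0,1)^{\oplus k})\cap[W_X]=h^k\cap[W_X]$.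
\end{proof}

\subsection{Comparison of intersection numbers}

Since $W_K\subseteq\overline X\times\mathbb P(K^0)$ and $\overline\pi$ is defined on all of $\overline X$, we have a morphism
\[
q=\overline\pi\times\mathrm{id}:W_K\to\mathbb P(\mathbb C\oplus V/K)\times\mathbb P(K^0).
\]
It is given by linear forms without common zero on $W_K$, so $q^*H=H$ and $q^*h=h$. The set $D$ is open in $W_K$, being its intersection with the open subset of $C_X$ over $X^\circ$, and it is nonempty by \eqref{eq:iso}, because $Y\ne V/K$. As $W_K$ is irreducible, $D$ is dense. Its image $C_Y^\circ$ is dense in $W_Y$, and $q(W_K)$ is closed, so $q$ maps $W_K$ onto $W_Y$, birationally by \eqref{eq:iso}. By (F5) and Lemma~\ref{lem:slice}, for $0\le i\le N-1$,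
\begin{equation}\label{eq:mu}
\mu_i(Y)=\int_{W_Y}H^ih^{N-1-i}=\int_{W_K}H^ih^{N-1-i}=\int_{W_X}H^ih^{N-1-i+k}=\mu_i(X),
\end{equation}
since $N-1-i+k=n-1-i$. This covers all $i\le d$.

\subsection{Reducible varieties}

Let $X$ have components $X_j$ of dimensions $d_j\le d$. Then $k<n-d_j$ for all $j$, so for generic $K$ everything above applies to each $X_j$; the images $Y_j=\pi(X_j)$ are closed and irreducible of dimension $d_j$, and $\mu_i(Y_j)=\mu_i(X_j)$ for $i\le N-1$. We must rule out that one image is swallowed by another. Before choosing $K$, fix $p_j\in X_j\setminus\bigcup_{l\ne j}X_l$. For $l\ne j$ the closure of $\{[x-p_j]:x\in X_l\}$ in $\mathbb P(V)$ has dimension at most $d_l$, and $d_l+(k-1)<n-1$, so a generic $\mathbb P(K)$ misses it. Hence $(p_j+K)\cap X_l=\emptyset$, that is, $\pi(p_j)\in Y_j\setminus Y_l$. So the $Y_j$ are exactly the irreducible components of $Y=\bigcup_jY_j$, and summing \eqref{eq:mu} gives $\mu_i(Y)=\mu_i(X)$ for $i\le d$.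

For $i>d$ all polar degrees of $X$ and $Y$ vanish by Lemma~\ref{lem:mu}(c). Theorem~\ref{thm:sum}, applied to $X\subsetneq V$ and $Y\subsetneq V/K$, gives $\mathrm{gEDD}(Y)=\mathrm{gEDD}(X)$. This proves Theorem~\ref{thm:main}. \qed

\begin{remark}\label{rem:fail}
The special projections of the twisted cubic show what the genericity of $K$ excludes. Here $C_X$ is given by $\xi_1+2t\xi_2+3t^2\xi_3=0$. For $K=\mathbb Ce_1$ the condition $\xi_1=0$ leaves $t(2\xi_2+3t\xi_3)=0$, and $R_K=\{\gamma(0)\}\times\mathbb P(K^0)$ is a second component of $W_K$. On it $\int h=1$ and $\int H=0$, matching the change of $(\mu_0,\mu_1)$ from $(2,3)$ to $(1,3)$. For $K=\mathbb Ce_3$ the center $\mathbb P(K)=[0:0:0:1]$ is the point at infinity of $\overline X$; the forms defining $\overline\pi$ have a common zero there, and the degree drops from $3$ to $2$.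
\end{remark}

\begin{remark}
Suppose one counts only critical points at which the local dimension is $d$. By Lemma~\ref{lem:crit}(b) this count is $\mathrm{gEDD}(X')$, where $X'$ is the union of the $d$-dimensional components. The last step of the proof shows that $\pi(X')$ is the union of the $d$-dimensional components of $Y$, so the conjecture holds with this convention too.
\end{remark}

\section{Kernels of dimension at least the codimension}\label{sec:sharp}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $p\in X_{\mathrm{reg}}$ lie on a $d$-dimensional component. Since $d+k\ge n$, a generic $K$ satisfies $T_pX+K=V$. Then $\pi|_X$ is a submersion at $p$, its image contains a Euclidean open subset of $V/K$, and $Y=V/K$.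

Every affine subspace $A$ of a vector space, the whole space included, has $\mathrm{gEDD}(A)=1$: for generic $Q$ the restriction of $f_{Q,u}$ to $A$ is a quadratic function with nondegenerate quadratic part, which has exactly one critical point. This gives $\mathrm{gEDD}(Y)=1$ and one direction of the equivalence. Conversely, let $\mathrm{gEDD}(X)=1$. If $X=V$ we are done. Otherwise Theorem~\ref{thm:sum} and Lemma~\ref{lem:mu}(c) give
\begin{equation}\label{eq:deg}
\mathrm{gEDD}(X)\ \ge\ \sum_j\mu_{\dim X_j}(X_j)=\sum_j\deg X_j ,
\end{equation}
so $X$ is irreducible of degree $1$. An irreducible projective variety of degree $1$ is a linear subspace, so $X$ is an affine subspace.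
\end{proof}

\section{Arbitrary linear projections}\label{sec:ineq}

We prove Theorem~\ref{thm:ineq}. Let $d=\dim X$, $e=\dim Y$, $\delta=d-e$. The pullback to $X$ of a distance function on $Y$ is critical along whole fibers of $\pi|_X$, so for $\delta>0$ its critical points are degenerate and Lemma~\ref{lem:crit}(d) says nothing. We add a small multiple of a generic distance function on $V$; its critical points along those fibers select the points near which critical points of the sum appear.

\paragraph{The generic fiber.} Let $X^\circ$ be the set of $x\in X_{\mathrm{reg}}$ such that $\pi(x)\in Y_{\mathrm{reg}}$ and $d\pi:T_xX\to T_{\pi(x)}Y$ is surjective. It is open, and nonempty by (F2) applied to the dominant map $X_{\mathrm{reg}}\cap\pi^{-1}(Y_{\mathrm{reg}})\to Y_{\mathrm{reg}}$. Put $F_y=X\cap\pi^{-1}(y)$ and $F_y^\circ=F_y\cap X^\circ$. By (F1) there is a dense open $Y^\circ\subseteq Y_{\mathrm{reg}}$ such that for $y\in Y^\circ$ the fiber $F_y$ is nonempty of pure dimension $\delta$, while $F_y\setminus F_y^\circ$, a fiber of $X\setminus X^\circ\to Y$, has dimension at most $(d-1)-e<\delta$. So $F_y\setminus F_y^\circ$ contains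 no component of $F_y$. As a fiber of the submersion $X^\circ\to Y_{\mathrm{reg}}$, the open subset $F_y^\circ$ of $F_y$ is smooth, with tangent spaces $T_xX\cap\ker\pi$. By Lemma~\ref{lem:crit}(a),(b), for each $y\in Y^\circ$ and generic $(q,v)\in\mathcal P$, the function $f_{q,v}$ has exactly $\mathrm{gEDD}(F_y)$ critical points on $F_y^\circ$, all nondegenerate.

This number does not depend on the generic $y$. Indeed, the spaces $T_xX\cap\ker\pi$ form a vector bundle of rank $\delta$ on $X^\circ$, so
\[
\Sigma=\{(x,q,v):\ x\in X^\circ\cap\pi^{-1}(Y^\circ),\ q(x-v)\text{ vanishes on }T_xX\cap\ker\pi\}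
\]
is a variety. The fiber of $\Sigma\to Y^\circ\times\mathcal P$, $(x,q,v)\mapsto(\pi(x),q,v)$, over $(y,q,v)$ is the set of critical points of $f_{q,v}$ on $F_y^\circ$. By (F1) its cardinality is a constant $c$ on a dense open $U\subseteq Y^\circ\times\mathcal P$. Replace $Y^\circ$ by the image of $U$, which is open and dense. For $y\in Y^\circ$ the slice of $U$ over $y$ is dense and open in $\mathcal P$, so $\mathrm{gEDD}(F_y)=c$. Thus $c=\mathrm{gEDD}(F)$ is well defined.

\paragraph{The perturbed function.} Choose $(Q',u')$ generic on $V'$. By Lemma~\ref{lem:crit}(a),(b), $f_{Q',u'}$ has exactly $r=\mathrm{gEDD}(Y)$ critical points $y_1,\dots,y_r$ on $Y_{\mathrm{reg}}$, all nondegenerate and in $Y^\circ$. Then choose $(q,v)\in\mathcal P^\circ$ such that $f_{q,v}$ has $c$ nondegenerate critical points on each $F_{y_s}^\circ$. This gives a set $\Xi\subseteq X^\circ$ of $rc$ distinct points. Put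
\[
f_\varepsilon=f_{Q',u'}\circ\pi+\varepsilon f_{q,v}.
\]
Fix $a\in\Xi\cap F_{y_s}^\circ$. Since $\pi$ is a submersion at $a$, there are holomorphic coordinates $(z,w)\in\mathbb C^e\times\mathbb C^\delta$ on $X^\circ$ centered at $a$, where $z$ is pulled back from coordinates on $Y$ centered at $y_s$; the fiber is $\{z=0\}$. Then $f_\varepsilon=g(z)+\varepsilon\phi(z,w)$, where $g$ has a nondegenerate critical point at $z=0$ and $\phi(0,\cdot)$ has one at $w=0$. The critical equations are $g_z+\varepsilon\phi_z=0$ and $\varepsilon\phi_w=0$. The second degenerates at $\varepsilon=0$, so we divide it by $\varepsilon$ and consider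
\begin{equation}\label{eq:system}
g_z(z)+\varepsilon\phi_z(z,w)=0,\qquad\phi_w(z,w)=0,
\end{equation}
which for $\varepsilon\ne0$ is equivalent. The Jacobian matrix of \eqref{eq:system} and the Hessian of $f_\varepsilon$ are
\[
J_\varepsilon=\begin{pmatrix}g_{zz}+\varepsilon\phi_{zz}&\varepsilon\phi_{zw}\\ \phi_{wz}&\phi_{ww}\end{pmatrix},\qquad
\operatorname{Hess}f_\varepsilon=\begin{pmatrix}g_{zz}+\varepsilon\phi_{zz}&\varepsilon\phi_{zw}\\ \varepsilon\phi_{wz}&\varepsilon\phi_{ww}\end{pmatrix},
\]
so $\det\operatorname{Hess}f_\varepsilon=\varepsilon^\delta\det J_\varepsilon$. At $\varepsilon=0$ the origin solves \eqref{eq:system}, and $J_0$ is block triangular there with determinant $\det g_{zz}\cdot\det\phi_{ww}\ne0$. By the implicit function theorem there is a solution $a(\varepsilon)$, continuous in $\varepsilon$ with $a(0)=a$, and $\det J_\varepsilon\ne0$ at $a(\varepsilon)$ for small $\varepsilon$. So for small $\varepsilon\ne0$ the points $a(\varepsilon)$, $a\in\Xi$, are $rc$ distinct nondegenerate critical points of $f_\varepsilon$ on $X_{\mathrm{reg}}$.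

\paragraph{Conclusion.} The quadratic part of $f_\varepsilon$ is $Q_\varepsilon=\pi^*Q'+\varepsilon q$, where $\pi^*Q'$ is the pullback form. Its determinant is a polynomial in $\varepsilon$ with leading term $\varepsilon^n\det q\ne0$, so $Q_\varepsilon$ is invertible for small $\varepsilon\ne0$. Writing $f_\varepsilon(x)=\langle Q_\varepsilon x,x\rangle-2\ell_\varepsilon(x)+\mathrm{const}$ with $\ell_\varepsilon\in V^*$ and putting $u_\varepsilon=Q_\varepsilon^{-1}\ell_\varepsilon$, we find that $f_\varepsilon-f_{Q_\varepsilon,u_\varepsilon}$ is constant. Lemma~\ref{lem:crit}(d) gives $rc\le\mathrm{gEDD}(X)$, which is the inequality.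

For the two consequences, $\mathrm{gEDD}(F)\ge1$ by \eqref{eq:deg} if $F\ne V$, and $\mathrm{gEDD}(V)=1$. If $X\to Y$ is generically finite of degree $m$, then $F$ consists of $m$ points by (F1), each of them is critical, and $\mathrm{gEDD}(F)=m$. \qed

\begin{thebibliography}{9}

\bibitem{Draisma}
Draisma et al.

\bibitem{Fulton}
Fulton, \emph{Intersection Theory}.

\bibitem{MCBK}
Giovanni Luca Marchetti, Erin Connelly, Paul Breiding, Kathl\'en Kohn, \emph{Critical Points of Degenerate Metrics on Algebraic Varieties: A Tale of Overparametrization}, arXiv:2512.21029 (2025).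

\end{thebibliography}
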